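# A 4-connected non-hamiltonian graph with no bipartite 4-connected minor

All graphs are finite and simple. A graph is *$k$-connected* if it has more than $k$ vertices and no set of fewer than $k$ vertices disconnects it; all its degrees are then at least $k$. We write $X\vee Y$ for the join of $X$ and $Y$ (disjoint copies, all edges between them), $|X|$ for the number of vertices of $X$, and $X[S]$ for the subgraph induced on $S$.

## 1. Filling the faces of a planar 3-tree and adding one vertex

**Definition (3-tree).** A *3-tree* is a graph obtained from $K_4$ by repeatedly adding a new vertex adjacent to exactly three existing vertices, which must be pairwise adjacent.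

The only 3-tree on five vertices is $K_5$ minus an edge: the fifth vertex is joined to a triangle of $K_4$ and misses the fourth vertex.

**Definition (planar 3-tree).** A *planar 3-tree* is obtained from a plane $K_4$ by repeatedly inserting a new vertex into a triangular face and joining it to the three vertices of that face.

The corners of a triangular face are pairwise adjacent, so a planar 3-tree is a 3-tree. Each insertion replaces one triangular face by three, so all faces remain triangles and their number grows by 2. We start with 4 vertices and 4 faces, so a planar 3-tree on $n$ vertices has $2n-4$ faces. For example, put a vertex into each of the four faces of $K_4$. The result has $8$ vertices and contains the cube as a spanning subgraph: the four old vertices are one color class of the cube, and each new vertex is adjacent to three of them, a different triple each time. Remember this example; it returns in Section 5.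

The graph of this lecture is built as follows. Take a plane $K_4$ on $\{1,2,3,4\}$, insert a vertex $5$ into the face $123$ and a vertex $6$ into the face $124$. This gives a planar 3-tree $P$ with $6$ vertices and $2\cdot 6-4=8$ faces. Insert one new vertex into each of these $8$ faces. This gives a planar 3-tree $T$ with $14$ vertices. Finally put
$$G=T\vee K_1,$$
and call the added vertex $v$. So $|G|=15$.

Two properties can be read off at once. The first rests on a fact about all 3-trees.

**Fact (a).** Every 3-tree is 3-connected.

*Proof.* $K_4$ is 3-connected. Suppose $F'$ is 3-connected and $F=F'+t$ with $t$ of degree $3$. Delete at most two vertices of $F$. If $t$ is among them, at most one vertex of $F'$ was deleted and what remains is connected. If $t$ survives, the rest of $F'$ is connected and $t$ still has a neighbor in it. $\square$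

**$G$ is 4-connected.** It has more than $4$ vertices. Delete at most three. If $v$ survives, it is adjacent to everything left, so the rest is connected. If $v$ is deleted, at most two vertices of $T$ are deleted, and $T$ is 3-connected.

**$G$ is non-hamiltonian.** Removing $s\ge1$ vertices from a cycle leaves at most $s$ paths. So if $G$ had a Hamilton cycle, removing $s$ vertices from $G$ would leave at most $s$ components. But each vertex inserted in the last round is adjacent only to three vertices of $P$ and to $v$. Removing the $7$ vertices $V(P)\cup\{v\}$ therefore leaves $8$ isolated vertices.

Why start from six vertices? A planar 3-tree on $n$ vertices has $2n-4$ faces, and removing its $n$ vertices and $v$ isolates the $2n-4$ inserted vertices. The count gives a contradiction exactly when $2n-4>n+1$, that is, when $n\ge6$.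

## 2. Minor-minimality and the statement that $G$ refutes

A graph $H$ is a *minor* of $G$ if there are disjoint nonempty sets $V_h\subseteq V(G)$ for $h\in V(H)$, the *branch sets*, such that each $G[V_h]$ is connected and whenever $hh'$ is an edge of $H$ there is an edge of $G$ between $V_h$ and $V_{h'}$. Vertices of $G$ may lie in no branch set.

Let $\mathcal G_k$ be the class of $k$-connected non-hamiltonian graphs.

**Definition.** A *minor-minimal $k$-connected non-hamiltonian graph* is a graph in $\mathcal G_k$ that contains no other graph of $\mathcal G_k$ as a minor.

**Example ($K_{4,5}$).** This graph is 4-connected: after deleting at most three vertices, both sides still have vertices. It is non-hamiltonian, because a Hamilton cycle in a bipartite graph alternates between the sides and so has even length. It is minor-minimal in $\mathcal G_4$. Indeed, a 4-connected minor on $n\le8$ vertices has minimum degree at least $4\ge n/2$, and Dirac's theorem makes it hamiltonian. A minor on $9$ vertices is a spanning subgraph, and losing an edge brings some vertex on the side of size $5$ down to degree at most $3$. Note the shape: odd order, bipartite, and one part consists of $5=(9+1)/2$ vertices of degree $4$.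

The question comes from On-Hei Solomon Lo, "On minors of non-hamiltonian graphs", arXiv:2506.20087 (2025). Here is the known context. The graph $K_{2,3}$ is the unique minor-minimal 2-connected non-hamiltonian graph. Every 3-connected non-hamiltonian graph contains as a minor $K_{3,4}$, or $\mathfrak Q^+$ (the cube with a new vertex adjacent to three pairwise non-adjacent vertices of the cube), or the Herschel graph $\mathfrak H$. Each of these three graphs is bipartite with an odd number of vertices. Every 4-connected non-hamiltonian graph contains $K_{3,4}$ as a minor. The statement to be decided reads:

> Every minor-minimal 4-connected non-hamiltonian graph $G$ has an odd number of vertices and is bipartite, with one part consisting of $(|V(G)|+1)/2$ vertices of degree $4$.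

The statement is false.

**Theorem 1.** There is a 15-vertex graph $G\in\mathcal G_4$ with no bipartite 4-connected minor. Consequently some minor-minimal 4-connected non-hamiltonian graph, with at most 15 vertices, is not bipartite, and the statement is false.

The graph is the $G$ of Section 1. That $G$ itself is full of triangles proves nothing, since a minimal graph below it could still be bipartite. We must control all minors of $G$, and this is why the theorem forbids every bipartite 4-connected minor, hamiltonian or not.

**The second sentence follows from the first.** Among the minors of $G$ that lie in $\mathcal G_4$ (there is at least one, $G$ itself) choose $H$ with $|V(H)|+|E(H)|$ minimum. A minor of $H$ not isomorphic to $H$ has a smaller value of this sum and is also a minor of $G$, so it is not in $\mathcal G_4$. Hence $H$ is minor-minimal, it has at most $15$ vertices, and being a 4-connected minor of $G$ it is not bipartite.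

## 3. Removing the branch set of $v$

The purpose of this section is to turn the first sentence of Theorem 1 into a question about planar graphs of treewidth at most $3$.

A *tree-decomposition* of a graph $X$ is a tree whose nodes carry subsets of $V(X)$, called bags, such that every edge of $X$ lies in some bag and, for each vertex of $X$, the nodes whose bags contain it form a nonempty connected subtree. Its width is the largest bag size minus $1$, and the *treewidth* $\mathrm{tw}(X)$ is the least width of a tree-decomposition. We use these standard facts.

1. Planarity and "$\mathrm{tw}\le3$" are preserved under minors.
2. A graph with at least $4$ vertices has $\mathrm{tw}\le3$ if and only if it is a spanning subgraph of a 3-tree.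
3. A graph with $\mathrm{tw}\le3$ has a vertex of degree at most $3$.
4. A planar bipartite graph on $n\ge3$ vertices has at most $2n-4$ edges.
5. A planar graph has no $K_{3,3}$ minor.

As an example of fact 2, $\mathrm{tw}(K_{3,m})\le3$ for $m\ge1$: make the side of size three a triangle, take this triangle and one further vertex as the initial $K_4$, and attach the other vertices to the triangle.

**Reduction.** Suppose $H$ is a bipartite 4-connected minor of $G=T\vee K_1$, with branch sets $V_h$.

If $v$ is in no branch set, then $H$ is a minor of the 3-tree $T$, so $\mathrm{tw}(H)\le3$ by facts 2 and 1, and $H$ has a vertex of degree at most $3$ by fact 3. This contradicts 4-connectivity.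

Otherwise $v\in V_u$ for some $u\in V(H)$. Put $Q=H-u$. The remaining branch sets avoid $v$, so $Q$ is a minor of $T$; hence $Q$ is planar and $\mathrm{tw}(Q)\le3$. Since $H$ is 4-connected, $Q$ has at least $4$ vertices and is 3-connected. Let $(A,B)$ be the bipartition of $H$ with $u\in B$, and set $A'=A$, $B'=B\setminus\{u\}$. Vertices of $B'$ are not adjacent to $u$, so they keep all their neighbors and have degree at least $4$ in $Q$. We have arrived at a graph $Q$ with the following properties:
$$\text{3-connected, planar, bipartite with classes } A',B',\quad d_Q(\beta)\ge4 \text{ for all } \beta\in B',\quad \mathrm{tw}(Q)\le 3. \tag{1}$$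
The vertex $u$ can raise the degrees on one side only. This is where bipartiteness of $H$ enters. The goal is to show that (1) is impossible.

## 4. Edge counting, and the 15-vertex graph by hand

The first thing to try is to count edges. Let $a=|A'|$, $b=|B'|$, $e=|E(Q)|$. Degrees in $B'$ are at least $4$, degrees in $A'$ are at least $3$, and $Q$ is planar and bipartite, so
$$e\ge4b,\qquad e\ge3a,\qquad e\le2(a+b)-4. \tag{2}$$
The first and third inequalities give $a\ge b+2$. The second and third give $a\le2b-4$. Hence $b+2\le2b-4$, and
$$b\ge6,\qquad a\ge8,\qquad |Q|=a+b\ge14. \tag{3}$$

This is not yet a contradiction, but for our particular $T$ it almost is, since $|T|=14$.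

**Proof of the first sentence of Theorem 1, by hand.** Let $Q$ be as in Section 3. By (3), $|Q|\ge14=|T|$, so every branch set of $Q$ in $T$ is a single vertex and all vertices of $T$ are used. Thus $Q$ is a spanning subgraph of $T$, and $a+b=14$ with $b\ge6$, $a\ge8$ forces $a=8$, $b=6$. The $8$ vertices inserted in the last round have degree $3$ in $T$, so degree at most $3$ in $Q$, so none of them is in $B'$. They therefore make up all of $A'$, and $B'=V(P)$. Now look at vertex $5$. In $Q$ its neighbors are inserted vertices, and an inserted vertex is adjacent to $5$ only if its face of $P$ contains $5$. Since $d_P(5)=3$, only three faces contain $5$. So $d_Q(5)\le3$, although $5\in B'$. This is a contradiction. $\square$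

The mechanism is worth seeing. The outermost degree-3 vertices of the 3-tree must lie in $A'$. After they are peeled off, the next layer $P$ is again a 3-tree, so it again has a vertex of degree $3$. This vertex is in $B'$ and meets only three triangles to its outside, so it cannot collect four neighbors.

The hand proof used that $T$ has only $14$ vertices. For larger $T$ (and we shall need larger $T$ when $k\ge5$), $Q$ can arise by genuine contractions and need not be a subgraph of $T$.

## 5. Three graphs that miss one condition each

Before proving that (1) is impossible in general, we check what a proof is obliged to use.

**The rhombic dodecahedron: counting and planarity are not enough.** Let $Q$ be the vertex–face incidence graph of the cube: $A'$ consists of the $8$ cube vertices, $B'$ of the $6$ faces, adjacency is incidence. It is planar (draw a point inside each face and join it to the corners) and bipartite, with degrees $3$ on $A'$ and $4$ on $B'$. It is 3-connected. To see this, delete two vertices and recall that two adjacent faces of the cube share exactly two cube vertices, the ends of one edge, and that "adjacent face" defines the octahedron graph on the $6$ faces.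

- If two cube vertices are deleted, at most one pair of adjacent faces loses both shared vertices. The octahedron minus an edge is connected, so all faces stay together, and every surviving cube vertex is on a face.
- If one cube vertex and one face are deleted, each pair of adjacent surviving faces still shares a cube vertex. The octahedron minus a vertex is connected, and every surviving cube vertex is on a surviving face.
- If two faces are deleted, the octahedron minus two vertices is still connected, all cube vertices survive, and each lies on three faces, hence on a surviving one.

So $Q$ has every property in (1) except possibly $\mathrm{tw}\le3$, and it meets (2) with equality ($e=24$). It even comes from a bipartite 4-connected $H$. Add $u$ adjacent to all of $A'$ and delete at most three vertices. If $u$ is deleted, the rest is connected because $Q$ is 3-connected. If $u$ survives, every surviving vertex of $B'$ keeps one of its four neighbors in $A'$, and these are adjacent to $u$. Thus an argument that uses only that $H-u$ is planar stops here: treewidth must enter.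

**$K_{3,m}$ with $m\ge4$: treewidth without planarity is not enough.** It is 3-connected and bipartite, the three vertices of $B'$ have degree $m\ge4$, and $\mathrm{tw}\le3$. Adding $u$ gives $K_{4,m}$, which is 4-connected.

**The cube: the degree condition is needed.** It is 3-connected, planar and bipartite, and by Section 1 it is a spanning subgraph of a planar 3-tree. But it is 3-regular.

## 6. Peeling degree-3 vertices off a 3-tree

To use $\mathrm{tw}(Q)\le3$ we pass to a 3-tree $F\supseteq Q$ and peel it as in the hand proof. For this we need to know that any degree-3 vertex, and not only the last one added, can be removed.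

**Fact (b).** Let $F$ be a 3-tree with $|F|\ge5$ and let $d_F(s)=3$. Then $N_F(s)$ is a triangle and $F-s$ is a 3-tree.

*Proof.* Induction on $|F|$. If $|F|=5$, then $F$ is $K_5$ minus an edge, $s$ is an end of the missing edge, its neighborhood is the triangle on the three vertices of degree $4$, and $F-s=K_4$.

Let $|F|\ge6$ and $F=F'+t$, with $t$ the last vertex added. If $s=t$ the claim holds by construction. Let $s\ne t$. If $s$ were adjacent to $t$, then $d_{F'}(s)=2$, which contradicts 3-connectivity of $F'$, Fact (a). So $s$ is not adjacent to $t$ and $d_{F'}(s)=3$. By induction, $N(s)$ is a triangle and $F'-s$ is a 3-tree. The triangle $N(t)$ does not contain $s$, so it lies in $F'-s$, and $F-s=(F'-s)+t$ is a 3-tree. $\square$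

## 7. Degree 4 on one side forces treewidth 4

**Lemma.** Let $Q$ be a 3-connected planar bipartite graph with bipartition $(A',B')$ in which every vertex of $B'$ has degree at least $4$. Then $\mathrm{tw}(Q)\ge4$.

*Proof.*

**Step 1: both sides are large.** This ensures that something is left after peeling. The inequalities (2) used only the hypotheses of the Lemma, so (3) holds; in particular $|B'|\ge6$.

Now suppose $\mathrm{tw}(Q)\le3$. By fact 2 there is a 3-tree $F\supseteq Q$ with $V(F)=V(Q)$. Be careful: $F$ need not be planar. Only $Q$ is planar, and $F$ may have edges inside $A'$ and inside $B'$.

**Step 2: locate the degree-3 vertices of $F$.** Let $L=\{\ell: d_F(\ell)=3\}$. For $\ell\in L$ we have $3\le d_Q(\ell)\le d_F(\ell)=3$. So $\ell\notin B'$, that is, $L\subseteq A'$, and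
$$N_F(\ell)=N_Q(\ell)\subseteq B'\qquad(\ell\in L). \tag{4}$$
In particular no two vertices of $L$ are adjacent in $F$.

**Step 3: peel off $L$.** Delete the vertices of $L$ one at a time. Since $L$ is independent in $F$, each still has degree $3$ when its turn comes. Since $V(F)\setminus L\supseteq B'$ has at least $6$ vertices, the current graph always has at least $5$ vertices. By Fact (b) we stay within 3-trees, so $F_0:=F-L$ is a 3-tree with $|F_0|\ge6$. Also by Fact (b), each $N_F(\ell)$ with $\ell\in L$ is a triangle of $F$; it avoids $L$, so it is a triangle of $F_0$.

**Step 4: pick the critical vertex in the next layer.** This vertex plays the role of vertex $5$ in Section 4. Let $w$ be a vertex of degree $3$ in $F_0$ (the last one added, say), let $N_{F_0}(w)=\{x,y,z\}$, and let $L_w$ be the set of vertices of $L$ adjacent to $w$ in $F$. Then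
$$N_F(w)=\{x,y,z\}\cup L_w. \tag{5}$$
For $\ell\in L_w$, the set $N_Q(\ell)$ is a triangle of $F_0$ containing $w$, so it consists of $w$ and two of $x,y,z$. Since $w\notin L$ and $F$ has minimum degree at least $3$, we have $d_F(w)\ge4$, so $L_w\ne\emptyset$. Take some $\ell\in L_w$. By (4), $w\in B'$ and two of $x,y,z$ lie in $B'$; rename so that $x,y\in B'$. The $Q$-neighbors of $w$ lie in $A'$, so by (5)
$$N_Q(w)\subseteq A'\cap\bigl(\{z\}\cup L_w\bigr),\qquad |N_Q(w)|\ge4. \tag{6}$$

**Step 5: bound the repetitions.** Since $F$ is not plane, several vertices of $L$ may sit on the same triangle. Three vertices of $L$ with the same neighborhood in $Q$ would form with it a $K_{3,3}$. So by planarity of $Q$, at most two vertices of $L$ have the same neighborhood.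

**Step 6: the case $z\in A'$.** By (4), no $\ell\in L_w$ is adjacent to $z$, so every $\ell\in L_w$ has neighborhood $\{w,x,y\}$. By Step 5, $|L_w|\le2$. Then (6) gives $|N_Q(w)|\le3$, a contradiction.

**Step 7: the case $z\in B'$; find three useful vertices of $L_w$.** Now (6) gives $N_Q(w)\subseteq L_w$, so $|L_w|\ge4$. The possible neighborhoods are $\{w,x,y\}$, $\{w,x,z\}$, $\{w,y,z\}$. Four vertices and three possibilities yield $\ell_1,\ell_2\in L_w$ with a common neighborhood $\{w,p,q\}$; let $t$ be the third vertex, so $\{x,y,z\}=\{p,q,t\}$. By Step 5 no third vertex has this neighborhood, so some $\ell_3\in L_w$ has a different one, and a different one contains $w$ and $t$.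

Counting alone would not finish here. With two vertices allowed on each of three triangles, $w$ could have up to six neighbors. So we use planarity once more, together with the rest of the graph.

**Step 8: connect $p,q,t$ through the far side.** Let
$$R=V(Q)\setminus(\{w,x,y,z\}\cup L_w).$$
It is nonempty because $|F_0|\ge6$. No edge of $F$ joins $R$ to $\{w\}\cup L_w$: for $w$ this is (5), and each $\ell\in L_w$ has $N_F(\ell)\subseteq\{w,x,y,z\}$. Let $C$ be the vertex set of a component of $Q[R]$. Then the neighbors of $C$ in $Q$ outside $C$ all lie in $\{x,y,z\}$, and this set of neighbors separates $C$ from $w$. As $Q$ is 3-connected, it has at least three elements, so each of $x,y,z$ has a $Q$-neighbor in $C$.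

**Step 9: the forbidden minor.** Let $K=\{\ell_3,t\}\cup C$. It is connected in $Q$: $\ell_3$ is adjacent to $t$, and $t$ has a neighbor in $C$. It is disjoint from $\{w,p,q,\ell_1,\ell_2\}$. It has an edge to $w$ (from $\ell_3$) and edges to $p$ and to $q$ (from $C$). The vertices $\ell_1$ and $\ell_2$ are each adjacent to $w,p,q$. Contracting $K$ to one vertex, we obtain a $K_{3,3}$ with sides
$$\{w,p,q\}\quad\text{and}\quad\{\ell_1,\ell_2,K\}.$$
This contradicts fact 5, so $\mathrm{tw}(Q)\ge4$. $\square$

**Theorem 1 again.** Section 3 produced from a bipartite 4-connected minor of $G$ a graph $Q$ with all properties in (1). The Lemma says that $\mathrm{tw}(Q)\ge4$, a contradiction. This proof uses of $T$ only that it is a planar 3-tree. Together with Section 1 and the last paragraph of Section 2, Theorem 1 is proved. $\blacksquare$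

## 8. Every $k\ge4$, and short cycles

The *circumference* of a graph is the number of vertices of its longest cycle.

**Theorem 2.** Let $k\ge4$.

1. If $T$ is a planar 3-tree, then $T\vee K_{k-3}$ is $k$-connected and has no bipartite $k$-connected minor.
2. There is a non-bipartite minor-minimal $k$-connected non-hamiltonian graph with at most $4k-1$ vertices.
3. There are infinitely many $k$-connected graphs $G$ with no bipartite $k$-connected minor and with circumference at most $5(k-3)\left(|V(G)|/2\right)^{\log_3 2}$. In particular, for every $\varepsilon>0$ there are such graphs with circumference less than $\varepsilon|V(G)|$.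

Throughout the proof let $r=k-3\ge1$.

### 8.1. Proof of part 1

**Step 1: $k$-connectivity.** The join has $|T|+r\ge4+r=k+1$ vertices. Delete fewer than $k=r+3$ of them. If a vertex of $K_r$ survives, it is adjacent to everything left. Otherwise all $r$ vertices of $K_r$ and at most two vertices of $T$ were deleted, and $T$ is 3-connected.

**Step 2: remove the branch sets that meet $K_r$.** Let $H$ be a bipartite $k$-connected minor of the join, with bipartition $(A,B)$. Let $U$ be the set of vertices of $H$ whose branch sets meet $V(K_r)$. The branch sets are disjoint, so $|U|\le r$. Put $Q=H-U$. It is a minor of $T$, so it is planar with $\mathrm{tw}(Q)\le3$. It has at least $k+1-r=4$ vertices, and by fact 3 it has a vertex of degree at most $3$.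

**Step 3: $|U|=r$.** If $|U|\le r-1$, every vertex of $Q$ has degree at least $k-|U|\ge k-r+1=4$ in $Q$, a contradiction. So $|U|=r=k-3$, and $Q$ is 3-connected because $H$ is $k$-connected.

**Step 4: $U$ lies on one side.** Let $\alpha=|U\cap A|$ and $\beta=|U\cap B|$, so $\alpha+\beta=k-3$. A vertex of $A\setminus U$ has neighbors only in $B$, so at most $\beta$ of them lie in $U$, and its degree in $Q$ is at least $k-\beta=\alpha+3$. Likewise a vertex of $B\setminus U$ has degree at least $\beta+3$ in $Q$. If $\alpha,\beta\ge1$, all degrees of $Q$ are at least $4$, contradicting Step 2.

**Step 5: apply the Lemma.** By symmetry let $\alpha=0$, so $\beta=k-3$. Then $Q$ has classes $A$ and $B\setminus U$, and every vertex of $B\setminus U$ has degree at least $\beta+3=k\ge4$ in $Q$. The Lemma with $A'=A$, $B'=B\setminus U$ gives $\mathrm{tw}(Q)\ge4$, a contradiction. $\square$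

### 8.2. Proof of part 2

**Step 1: choose the size.** Let $P$ be a planar 3-tree on $k+2$ vertices. It has $2(k+2)-4=2k$ faces. Insert a vertex into each face to get a planar 3-tree $T$ with $3k+2$ vertices, and let $G=T\vee K_{k-3}$, so that $|G|=(3k+2)+(k-3)=4k-1$.

**Step 2: $G\in\mathcal G_k$.** It is $k$-connected by part 1. Removing the $(k+2)+(k-3)=2k-1$ vertices of $V(P)\cup V(K_{k-3})$ leaves $2k$ isolated vertices, so by the counting principle of Section 1 there is no Hamilton cycle.

**Step 3: descend to a minimal graph.** Among the minors of $G$ in $\mathcal G_k$, choose $H$ with $|V(H)|+|E(H)|$ minimum. As in Section 2, $H$ is minor-minimal in $\mathcal G_k$, and $|H|\le4k-1$. It is a $k$-connected minor of $G$, so by part 1 it is not bipartite. $\square$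

### 8.3. Proof of part 3

**Step 1: iterate the filling.** Let $T_0=K_4$, and obtain $T_{i+1}$ from $T_i$ by inserting a vertex into every face. With $n=|T_i|$ there are $2n-4$ faces, so $|T_{i+1}|=3|T_i|-4$. Hence $|T_i|=2\cdot3^i+2$: this holds for $i=0$, and $3(2\cdot3^i+2)-4=2\cdot3^{i+1}+2$.

**Step 2: paths at most roughly double.** Let $\ell_i$ be the maximum number of vertices on a path of $T_i$, so $\ell_0=4$. Let $R$ be a path of $T_{i+1}$ with exactly $m$ vertices in $V(T_i)$. The new vertices are pairwise non-adjacent, so between two consecutive new vertices along $R$ there is an old one, and $R$ has at most $m+1$ new vertices. If $m\ge1$, remove the new vertices from $R$. A new vertex in the interior of $R$ stands between two distinct old vertices, both neighbors of it, and the neighbors of a new vertex are pairwise adjacent in $T_i$. So the old vertices, in their order along $R$, form a path of $T_i$, and $m\le\ell_i$. If $m=0$, this bound is trivial. Thus $R$ has at most $2m+1\le2\ell_i+1$ vertices, and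
$$\ell_{i+1}+1\le2(\ell_i+1),\qquad\text{so}\qquad \ell_i\le5\cdot2^i-1. \tag{7}$$

**Step 3: cycles in the join.** Let $G_i=T_i\vee K_r$. A cycle avoiding $K_r$ lies in $T_i$; dropping an edge makes it a path, so it has at most $\ell_i\le r+r\ell_i$ vertices. Any other cycle uses $j$ vertices of $K_r$ with $1\le j\le r$, and removing them leaves at most $j$ paths of $T_i$. So it has at most
$$r+r\ell_i=r(\ell_i+1)\le5r\cdot2^i$$
vertices, by (7).

**Step 4: express the bound in $|V(G_i)|$.** Since $|V(G_i)|\ge2\cdot3^i$, we have
$$2^i=(3^i)^{\log_32}\le\left(|V(G_i)|/2\right)^{\log_32}.$$
So the circumference of $G_i$ is at most $5(k-3)(|V(G_i)|/2)^{\log_32}$. As $\log_32<1$ and $|V(G_i)|\to\infty$, this is $o(|V(G_i)|)$, which gives the statement about $\varepsilon$. By part 1 each $G_i$ is $k$-connected and has no bipartite $k$-connected minor, and the $G_i$ are infinitely many different graphs. $\blacksquare$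

## 9. The values of $k$ for which bipartiteness holds

**Corollary.** For $k\ge2$: every minor-minimal $k$-connected non-hamiltonian graph is bipartite if and only if $k\in\{2,3\}$.

*Proof.* For $k\ge4$ the property fails by Theorem 2(2). For $k=2$ the quoted theorem says that $K_{2,3}$ is the only such graph, and it is bipartite.

For $k=3$, let $X$ be minor-minimal in $\mathcal G_3$. By the quoted theorem, $X$ contains $K_{3,4}$, $\mathfrak Q^+$ or $\mathfrak H$ as a minor. Each of these is bipartite of odd order, hence non-hamiltonian. If each is also 3-connected, then it lies in $\mathcal G_3$, so by minimality $X$ equals one of them and is bipartite. It remains to check 3-connectivity.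

- For $K_{3,4}$: after deleting two vertices, both sides still have vertices.
- For $\mathfrak Q^+$: the cube is 3-connected, and adding a vertex of degree $3$ preserves this, by the argument for Fact (a).
- For $\mathfrak H$: its vertices can be named $x_1,x_2,x_3$ (degree $4$) and $c,a_1,a_2,a_3,d,b_1,b_2,b_3$ (degree $3$), where $c$ is adjacent to all $a_j$, $d$ is adjacent to all $b_j$, and $a_j$ and $b_j$ are both adjacent to $x_i$ for each $i\ne j$. Call $\{c,a_1,a_2,a_3\}$ the top and $\{d,b_1,b_2,b_3\}$ the bottom, and delete two vertices.
  - Suppose one of top and bottom loses nothing, say the bottom. It is connected and is adjacent to every surviving $x_i$. If any $a_j$ survives and one of its two neighbors among the $x_i$ survives, then $a_j$ is attached to the bottom. Both of these neighbors are gone only if the two deleted vertices are exactly these, and then the top is intact, so $a_j$ reaches the other two $a$'s through $c$, and these are adjacent to the surviving $x_j$. If $c$ survives, so does some $a_j$ adjacent to it. So all that is left is connected.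
  - Otherwise one top and one bottom vertex are deleted, and all $x_i$ survive. If $c$ is deleted, the $a_j$ and the $x_i$ form a 6-cycle. If some $a_j$ is deleted, the other two $a$'s are joined through $c$ and together are adjacent to all $x_i$. Either way the rest of the top together with $x_1,x_2,x_3$ is connected. The same holds for the bottom, and the two share the $x_i$. $\square$

The argument refutes Lo's statement through its bipartiteness clause. It does not determine the non-bipartite minor-minimal graphs explicitly, and it does not decide whether the clause on the parity of $|V(G)|$, or a non-bipartite analogue of the clause on vertices of degree $4$, could hold on its own.
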